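\title{The clone of operations preserving density zero is precomplete}

\begin{abstract}
An operation on $\mathbb N$ preserves density zero if it maps every product of sets of density zero to a set of density zero. We show that the clone of these operations is precomplete: together with any one operation $f$ outside it, it generates all operations, and in fact every operation is a term $g(f(u_1,\dots,u_n),f(v_1,\dots,v_n))$ with $g$ binary and $g,u_j,v_j$ in the clone. The proof leads to a criterion for the precompleteness of the clone of an ideal on $\mathbb N$. For ideals defined by measures with vanishing atoms on finite blocks, the clone is precomplete exactly when the total masses of the blocks are bounded.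
\end{abstract}

\section{Introduction}

Let $X$ be an infinite set, let $\mathcal O^{(n)}$ be the set of all $n$-ary operations $X^n\to X$, and let $\mathcal O=\bigcup_{n\ge1}\mathcal O^{(n)}$. A \emph{clone} on $X$ is a set $\mathcal C\subseteq\mathcal O$ that contains all projections $\pi^n_k(x_1,\dots,x_n)=x_k$ $(1\le k\le n)$ and is closed under composition: if $f\in\mathcal C$ is $n$-ary and $g_1,\dots,g_n\in\mathcal C$ are $m$-ary, then the $m$-ary operation $f(g_1,\dots,g_n)\colon x\mapsto f(g_1(x),\dots,g_n(x))$ is in $\mathcal C$. An intersection of clones is a clone, so the clones on $X$ form a complete lattice under inclusion, with top element $\mathcal O$, and every set of operations generates a least clone. A clone $\mathcal C$ is \emph{precomplete} if it is a dual atom of this lattice: $\mathcal C\ne\mathcal O$, and no clone lies strictly between $\mathcal C$ and $\mathcal O$. Equivalently, $\mathcal C\neq\mathcal O$ and $\mathcal C\cup\{f\}$ generates $\mathcal O$ for every $f\notin\mathcal C$.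

An \emph{ideal} on $X$ is a nonempty family $I$ of subsets of $X$ that is closed under subsets and finite unions; it is \emph{proper} if $X\notin I$. We think of the members of $I$ as small sets. The \emph{ideal clone} $\mathcal C_I$ consists of the operations that preserve smallness: an $n$-ary $f$ belongs to $\mathcal C_I$ if and only if $f[A_1\times\dots\times A_n]\in I$ for all $A_1,\dots,A_n\in I$. (Lemma~\ref{lem:clone} confirms that this is a clone.) To say that $\mathcal C_I$ is precomplete is to say that a single violation of smallness, however mild, can be amplified by smallness-preserving operations until every operation is obtained. If $I$ is the ideal of finite sets or the ideal of all sets, then $\mathcal C_I=\mathcal O$ and there is nothing to ask; the question has content for the ideals in between.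

From now on $X=\mathbb N=\{0,1,2,\dots\}$, and $[a,b)=\{x\in\mathbb N:a\le x<b\}$. The \emph{upper density} of $A\subseteq\mathbb N$ is
\[
\overline d(A)=\limsup_{n\to\infty}\frac{|A\cap\{0,\dots,n\}|}{n+1},
\]
and $\mathcal Z$ is the ideal of all $A$ with $\overline d(A)=0$, that is, with $|A\cap[0,N)|/N\to0$. The clone $\mathcal C_{\mathcal Z}$ contains $2x$, $\lfloor x/2\rfloor$ and $\max(x,y)$, and it contains every operation whose range has density zero, however irregular that operation is otherwise. It does not contain $\lfloor\sqrt x\rfloor$, which maps the set of squares onto $\mathbb N$. The following question is posed by Beiglb\"ock, Goldstern, Heindorf and Pinsker \cite{BGHP}.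
\begin{quote}
\emph{Is $\mathcal C_{\mathcal Z}$ a precomplete clone?}
\end{quote}

For $f(x)=\lfloor\sqrt x\rfloor$ the amplification is immediate: every $h\in\mathcal O$ equals $f(h^2)$, and $h^2$ lies in $\mathcal C_{\mathcal Z}$ because its values are squares. A general $f\notin\mathcal C_{\mathcal Z}$ gives much less. It maps a product of density-zero sets onto some set $B$ of positive upper density, and it falls to $\mathcal C_{\mathcal Z}$ to carry $B$ onto $\mathbb N$. If $B$ is the set of even numbers, then $\lfloor x/2\rfloor$ does this. But $B$ may consist of blocks separated by very long gaps, and then no unary operation in $\mathcal C_{\mathcal Z}$ maps $B$ onto $\mathbb N$ (Proposition~\ref{prop:unary}). One might therefore expect such a $B$ to produce a clone strictly between $\mathcal C_{\mathcal Z}$ and $\mathcal O$. It does not, because a second variable removes the obstruction.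

\begin{theorem}\label{thm:main}
The clone $\mathcal C_{\mathcal Z}$ is precomplete. Moreover, for every $f\in\mathcal O^{(n)}\setminus\mathcal C_{\mathcal Z}$ there is a binary $g\in\mathcal C_{\mathcal Z}$ such that every $h\in\mathcal O$ has the form
\[
h=g\bigl(f(u_1,\dots,u_n),\,f(v_1,\dots,v_n)\bigr)\qquad\text{with all }u_j,v_j\in\mathcal C_{\mathcal Z}.
\]
\end{theorem}

Most of the proof does not depend on density, and it yields a criterion.

\begin{theorem}\label{thm:criterion}
Let $I$ be a proper ideal on $\mathbb N$ that contains all finite sets and at least one infinite set. The following are equivalent.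
\begin{itemize}
\item[(a)] $\mathcal C_I$ is precomplete.
\item[(b)] For every $B\notin I$ there are $k\ge1$ and a $k$-ary $g\in\mathcal C_I$ with $g[B^k]=\mathbb N$.
\item[(c)] For every $B\notin I$ there are $k\ge1$ and maps $\varphi_1,\dots,\varphi_k\colon\mathbb N\to B$ such that $\{x:\varphi_i(x)\in A\text{ for all }i\}\in I$ for every $A\in I$.
\end{itemize}
\end{theorem}

Condition (c) no longer mentions clones, and it can be decided for a class of ideals modeled on $\mathcal Z$. A finite measure $\mu$ on a finite set $F$ is a choice of masses $\mu(\{x\})\in[0,\infty)$ for $x\in F$, extended additively; we write $\operatorname{at}(\mu)=\max_{x\in F}\mu(\{x\})$ for the mass of its heaviest atom.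

\begin{theorem}\label{thm:blocks}
Let $(F_n)_{n\in\mathbb N}$ be a partition of $\mathbb N$ into finite sets, and let $\mu_n$ be a finite measure on $F_n$. Write $\mu_n(A)$ for $\mu_n(A\cap F_n)$. Assume that $\operatorname{at}(\mu_n)\to0$ and $\mu_n(F_n)\not\to0$, and let $I=\{A\subseteq\mathbb N:\mu_n(A)\to0\}$. Then
\[
\mathcal C_I\text{ is precomplete}\quad\Longleftrightarrow\quad\sup_n\mu_n(F_n)<\infty .
\]
\end{theorem}

\begin{corollary}\label{cor:weights}
\begin{itemize}
\item[(1)] Let $w\colon\mathbb N\to[0,\infty)$ and $W(N)=\sum_{i<N}w(i)$, and assume $W(N)\to\infty$ and $w(N)/W(N+1)\to0$. Let $W_A(N)=\sum_{i<N,\,i\in A}w(i)$ and $I_w=\{A:W_A(N)/W(N)\to0\}$. Then $\mathcal C_{I_w}$ is precomplete.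
\item[(2)] For $0<\alpha\le1$ let $I_\alpha=\{A:|A\cap[0,N)|/N^\alpha\to0\}$. Then $\mathcal C_{I_\alpha}$ is precomplete if and only if $\alpha=1$.
\end{itemize}
\end{corollary}

In (1), the weight $w\equiv1$ gives $\mathcal Z$, and $w(i)=1/(i+1)$ gives the ideal of sets of logarithmic density zero. Part (2) shows that the answer to the question depends on the normalization: it changes when $N$ is replaced by $N^\alpha$.

\section{Reduction to a covering problem}\label{sec:covering}

We first make precise the observation that only the set $B$ produced by $f$ matters. Call a family $J$ of subsets of $\mathbb N$ \emph{downward closed} if it contains every subset of each of its members, and define $\mathcal C_J$ as for ideals.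

\begin{lemma}\label{lem:clone}
If $J$ is downward closed, then $\mathcal C_J$ is a clone.
\end{lemma}

\begin{proof}
The projection $\pi^n_k$ maps $S_1\times\dots\times S_n$ into $S_k$. If $f,g_1,\dots,g_n\in\mathcal C_J$, the $g_i$ are $m$-ary, and $P=S_1\times\dots\times S_m$ with all $S_j\in J$, then $f(g_1,\dots,g_n)[P]\subseteq f\bigl[g_1[P]\times\dots\times g_n[P]\bigr]\in J$.
\end{proof}

Closure under unions was not needed, and we shall apply the lemma to a family that is not assumed to be an ideal. The next lemma generalizes the identity $h=\lfloor\sqrt{h^2}\rfloor$.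

\begin{lemma}\label{lem:generate}
Let $I$ be an ideal, $f\in\mathcal O^{(n)}$, $A_1,\dots,A_n\in I$ and $B=f[A_1\times\dots\times A_n]$. Let $g\in\mathcal O^{(k)}$ satisfy $g[B^k]=\mathbb N$. Then every $h\in\mathcal O$ has the form
\[
h=g\bigl(f(u_{11},\dots,u_{1n}),\dots,f(u_{k1},\dots,u_{kn})\bigr)\qquad\text{with all }u_{ij}\in\mathcal C_I .
\]
\end{lemma}

\begin{proof}
Let $h$ be $m$-ary. For each $x\in\mathbb N^m$ choose $b_1,\dots,b_k\in B$ with $g(b_1,\dots,b_k)=h(x)$, and for each $i$ choose $u_{i1}(x)\in A_1,\dots,u_{in}(x)\in A_n$ with $f(u_{i1}(x),\dots,u_{in}(x))=b_i$. This defines $m$-ary operations $u_{ij}$ for which the identity holds. The range of $u_{ij}$ is contained in $A_j\in I$, so $u_{ij}\in\mathcal C_I$.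
\end{proof}

\begin{proposition}\label{prop:ab}
In Theorem~\ref{thm:criterion}, conditions \textup{(a)} and \textup{(b)} are equivalent.
\end{proposition}

\begin{proof}
Fix an infinite set $A_0\in I$. Every $B\notin I$ is infinite, because $I$ contains the finite sets.

(b)$\Rightarrow$(a). A unary operation that maps $A_0$ onto $\mathbb N\notin I$ is not in $\mathcal C_I$, so $\mathcal C_I\ne\mathcal O$. Let $f\in\mathcal O^{(n)}\setminus\mathcal C_I$, say $B=f[A_1\times\dots\times A_n]\notin I$ with all $A_j\in I$. Take $g\in\mathcal C_I$ from (b). By Lemma~\ref{lem:generate}, every $h\in\mathcal O$ lies in the clone generated by $\mathcal C_I\cup\{f\}$.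

(a)$\Rightarrow$(b). Let $B\notin I$. We have to use precompleteness, so we need a clone above $\mathcal C_I$ that records what can be reached from $B$. Let $J$ be the family of all sets $S$ such that $S\subseteq g[B^k]$ for some $k\ge1$ and some $k$-ary $g\in\mathcal C_I$. Condition (b) for $B$ says that $\mathbb N\in J$. The family $J$ is downward closed, so $\mathcal C_J$ is a clone, and $B\in J$ by the identity operation.

We have $\mathcal C_I\subseteq\mathcal C_J$. Indeed, let $h\in\mathcal C_I$ be $m$-ary and let $S_i\subseteq g_i[B^{k_i}]$ with $k_i$-ary $g_i\in\mathcal C_I$ for $i=1,\dots,m$. Let $g$ be the $(k_1+\dots+k_m)$-ary operation obtained by substituting $g_1,\dots,g_m$, written in disjoint blocks of variables, into $h$. It is a composition of $h$, the $g_i$ and projections, so $g\in\mathcal C_I$, and $h[S_1\times\dots\times S_m]\subseteq g[B^{k_1+\dots+k_m}]$.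

The inclusion is strict. Let $f$ be a unary operation with range in $B$ that maps $A_0$ onto $B$. Then $f[S]\subseteq B$ for every $S$, so $f\in\mathcal C_J$, while $f[A_0]=B\notin I$ shows $f\notin\mathcal C_I$. By (a), $\mathcal C_J=\mathcal O$. In particular $\mathcal C_J$ contains a unary operation that maps the infinite set $B\in J$ onto $\mathbb N$, and hence $\mathbb N\in J$.
\end{proof}

\section{One variable fails, two variables succeed}\label{sec:example}

By Proposition~\ref{prop:ab}, the question is whether every set $B$ of positive upper density can be carried onto $\mathbb N$ inside $\mathcal C_{\mathcal Z}$. The first idea is to close the gaps of $B=\{b_0<b_1<\cdots\}$ by setting $g(b_i)=i$, and $g(x)=0$ for $x\notin B$. This works if $\liminf_N|B\cap[0,N)|/N>0$. For then $i=|B\cap[0,b_i)|\ge c\,b_i$ for some $c>0$ and all large $i$, so for $A\in\mathcal Z$,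
\[
|g[A]\cap[0,N)|\le1+|A\cap[0,b_N)|=o(b_N)=o(N).
\]
When $B$ has long gaps, no unary operation works. To cover $\mathbb N$ at a scale in the middle of a gap, $g$ cannot rely on the few elements of $B$ below the gap, so it must use elements above it; but the number of elements needed is negligible at that higher scale.

\begin{proposition}\label{prop:unary}
Let $n_0\ge1$, $n_{k+1}\ge2n_k$ for all $k$, and $n_{k+1}/n_k\to\infty$. Let $B=\bigcup_k[n_k,2n_k)$. Then $\overline d(B)>0$, but no unary $g\in\mathcal C_{\mathcal Z}$ satisfies $g[B]=\mathbb N$.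
\end{proposition}

\begin{proof}
Since $|B\cap[0,2n_k)|\ge n_k$, we have $\overline d(B)\ge\frac12$. Let $g$ be unary with $g[B]=\mathbb N$, and choose $\sigma\colon\mathbb N\to B$ with $g(\sigma(x))=x$ for all $x$; the map $\sigma$ is injective. Put $s_k=\sqrt{n_kn_{k+1}}$ and $N_k=\lfloor s_k\rfloor\ge s_k/2$. Then $n_k/N_k\le2\sqrt{n_k/n_{k+1}}\to0$. Let
\[
A_k=\{\sigma(x):x\in[N_k,2N_k),\ \sigma(x)\ge2n_k\},\qquad A=\bigcup_kA_k .
\]
Then $|A_k|\le N_k\le s_k$, and $A_k\subseteq[n_{k+1},\infty)$ because $B$ has no elements in $[2n_k,n_{k+1})$.

Let $N\in[n_{k+1},n_{k+2})$. Only $A_0,\dots,A_k$ can meet $[0,N)$, and $s_j\le2^{-(k-j)}s_k$ for $j\le k$ because the $n_j$ at least double. Hence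
\[
\frac{|A\cap[0,N)|}{N}\le\frac{s_0+\dots+s_k}{n_{k+1}}\le\frac{2s_k}{n_{k+1}}=2\sqrt{n_k/n_{k+1}}\to0,
\]
so $A\in\mathcal Z$. On the other hand, by injectivity at most $2n_k$ points $x\in[N_k,2N_k)$ have $\sigma(x)<2n_k$, and all the others lie in $g[A_k]$. Thus $|g[A]\cap[0,2N_k)|/(2N_k)\ge(N_k-2n_k)/(2N_k)\to\frac12$, so $g[A]\notin\mathcal Z$ and $g\notin\mathcal C_{\mathcal Z}$.
\end{proof}

With two variables the work can be divided. The first argument, taken from below the gap, names one of a few evenly spread classes into which the gap is cut. The second argument names a point within that class, and it may come from anywhere in $B$, because the first argument alone keeps the image small.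

\begin{example}\label{ex:two}
Take $n_k=2^{k^2}$ in Proposition~\ref{prop:unary}, so that
\[
B=\{1\}\cup\{2,3\}\cup[16,32)\cup[512,1024)\cup\cdots .
\]
We let the block $[n_k,2n_k)$ be responsible for the interval $[2n_k,2n_{k+1})$. This interval contains $r_k=2n_{k+1}/n_k-2$ members of each residue class modulo $n_k$. For $a\in[n_k,2n_k)$ put
\[
g(a,y)=n_k+a+n_k\cdot(y\bmod r_k),
\]
and put $g(a,y)=0$ for $a\notin B$. As $y$ runs through $r_k$ consecutive integers, $g(a,y)$ runs through the members of $[2n_k,2n_{k+1})$ that are congruent to $a$ modulo $n_k$. The block $[n_{k+1},2n_{k+1})\subseteq B$ contains $n_{k+1}\ge r_k$ consecutive integers, so $g[B\times B]=[2,\infty)$. For instance, $1000\in[32,1024)$ is congruent to $24\in[16,32)$ modulo $16$; here $r_2=62$ and $g(24,y)=40+16\,(y\bmod62)$, and $y=556=8\cdot62+60\in B$ gives $g(24,556)=1000$.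

Now let $A_1,A_2\in\mathcal Z$, and let $\varepsilon_k\to0$ be the proportion of $[n_k,2n_k)$ occupied by $A_1$. Whatever $A_2$ is, the part of $g[A_1\times A_2]$ in $[2n_k,2n_{k+1})$ lies in $\varepsilon_kn_k$ residue classes modulo $n_k$. An initial segment $[2n_k,N)$ of the interval contains at most $N/n_k$ members of each class, and hence at most $\varepsilon_kN$ points of the image. Summing over the earlier intervals, as in the proof of Lemma~\ref{lem:spread} below, gives $g[A_1\times A_2]\in\mathcal Z$.
\end{example}

\section{Fibers and the criterion}\label{sec:criterion}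

In Example~\ref{ex:two} the essential object is not $g$ but the map $\varphi$ that sends a point $x$ to the element $a\in B$ naming its class. The classes are the fibers $\varphi^{-1}(a)$, the estimate says that $\varphi^{-1}[A]$ is small when $A$ is small, and the second variable has only to enumerate a fiber. For that, it is enough that $B$ be infinite. The same holds with $k$ naming variables in place of one.

\begin{lemma}\label{lem:fiber}
Let $I$ be an ideal with $\{0\}\in I$, let $B\subseteq\mathbb N$ be infinite, and let $\varphi_1,\dots,\varphi_k\colon\mathbb N\to B$ be such that $\{x:\varphi_i(x)\in A\text{ for all }i\}\in I$ for every $A\in I$. Then there is a $(k+1)$-ary $g\in\mathcal C_I$ with $g[B^{k+1}]=\mathbb N$.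
\end{lemma}

\begin{proof}
Let $\Phi=(\varphi_1,\dots,\varphi_k)\colon\mathbb N\to B^k$. For each $t\in\Phi[\mathbb N]$ the fiber $\Phi^{-1}(t)$ is nonempty and countable and $B$ is infinite, so there is a map $e_t\colon\mathbb N\to\Phi^{-1}(t)$ with $e_t[B]=\Phi^{-1}(t)$. For $t\in\mathbb N^k$ and $y\in\mathbb N$ put $g(t,y)=e_t(y)$ if $t\in\Phi[\mathbb N]$, and $g(t,y)=0$ otherwise.

Every $x\in\mathbb N$ lies in the fiber over $t=\Phi(x)\in B^k$, so $x=g(t,y)$ for some $y\in B$. Thus $g[B^{k+1}]=\mathbb N$. Let $A_1,\dots,A_{k+1}\in I$ and $A=\bigcup_iA_i\in I$. If $t\in A_1\times\dots\times A_k$, then $x=g(t,y)$ is $0$ or satisfies $\Phi(x)=t\in A^k$. Hence $g[A_1\times\dots\times A_{k+1}]\subseteq\{0\}\cup\{x:\varphi_i(x)\in A\text{ for all }i\}\in I$.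
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
Proposition~\ref{prop:ab} gives (a)$\Leftrightarrow$(b), and Lemma~\ref{lem:fiber} gives (c)$\Rightarrow$(b), since every $B\notin I$ is infinite. For (b)$\Rightarrow$(c), let $B\notin I$ and let $g\in\mathcal C_I$ be $k$-ary with $g[B^k]=\mathbb N$. For each $x$ choose $(\varphi_1(x),\dots,\varphi_k(x))\in B^k$ with $g(\varphi_1(x),\dots,\varphi_k(x))=x$. If $A\in I$ and $\varphi_i(x)\in A$ for all $i$, then $x\in g[A^k]$, and $g[A^k]\in I$.
\end{proof}

\begin{example}\label{ex:maximal}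
Let $I$ be a proper ideal containing the finite sets such that $B\in I$ or $\mathbb N\setminus B\in I$ for every $B$. Then $I$ contains the even or the odd numbers, so Theorem~\ref{thm:criterion} applies. For $B\notin I$ let $\varphi$ be the identity on $B$ and constant, with a value in $B$, on $\mathbb N\setminus B$. Then $\varphi^{-1}[A]\subseteq A\cup(\mathbb N\setminus B)\in I$ for $A\in I$, so $\mathcal C_I$ is precomplete.
\end{example}

\begin{remark}
Each hypothesis of Theorem~\ref{thm:criterion} is needed. For the ideal of all sets, (b) holds vacuously; for the ideal of finite sets, (b) holds because an infinite set can be mapped onto $\mathbb N$; in both cases $\mathcal C_I=\mathcal O$ and (a) fails. Finally, let $I$ be the ideal of all subsets of an infinite set $S\ne\mathbb N$, which omits some finite sets. Here (b) fails for $B=\{b\}$ with $b\notin S$, but (a) holds. Indeed, if $f(a_1,\dots,a_n)=b\notin S$ with all $a_j\in S$, then the constants $a_j$ are in $\mathcal C_I$, and any $h$ satisfies $h(x)=g(x,f(a_1,\dots,a_n))$, where $g\in\mathcal C_I$ is given by $g(x,b)=h(x)$ and $g(x,y)=a_1$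 for $y\ne b$.
\end{remark}

\section{Density zero}\label{sec:density}

It remains to verify (c) for $\mathcal Z$ with a single map. We shall pass several times from estimates on rapidly growing intervals to estimates on $[0,N)$, by means of the following fact.

\begin{lemma}\label{lem:average}
If $0<q<1$, $\varepsilon_j\ge0$ and $\varepsilon_j\to0$, then $\sum_{j\le k}q^{k-j}\varepsilon_j\to0$ as $k\to\infty$.
\end{lemma}

\begin{proof}
For fixed $r$ and $k\ge r$ the sum is at most $q^{k-r}\sum_{j\le r}\varepsilon_j+(1-q)^{-1}\sup_{j>r}\varepsilon_j$. Let $k\to\infty$ and then $r\to\infty$.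
\end{proof}

A set $B$ of positive upper density occupies a fixed proportion $\delta$ of $[0,t)$ for infinitely many $t$, and we know nothing about $B$ at other scales. So we fix such scales $t_1<t_2<\cdots$ and wrap each interval $[t_k,t_{k+1})$ cyclically around $B_k=B\cap[0,t_k)$. A set $A\in\mathcal Z$ occupies a vanishing proportion of $B_k$; this is where $\overline d(B)>0$ is used. It matters that the interval is wrapped around the part of $B$ \emph{below} it. The period $|B_k|$ is then at most $t_k$, so the preimage of $A$ is evenly spread already in short initial segments such as $[t_k,2t_k)$. With period $|B_{k+1}|$, which may be far larger than $t_k$, a tiny proportion of $B_{k+1}$ could pull back to all of $[t_k,2t_k)$.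

\begin{lemma}\label{lem:spread}
If $B\subseteq\mathbb N$ and $\overline d(B)>0$, then there is a map $\varphi\colon\mathbb N\to B$ such that $\varphi^{-1}[A]\in\mathcal Z$ for every $A\in\mathcal Z$.
\end{lemma}

\begin{proof}
Fix $\delta$ with $0<\delta<\overline d(B)$. Then $|B\cap[0,t)|\ge\delta t$ for infinitely many $t$, so we can choose $0<t_1<t_2<\cdots$ with $t_{k+1}\ge2t_k$ such that $B_k=B\cap[0,t_k)$ satisfies
\[
\delta t_k\le|B_k|\le t_k .
\]
Write $q_k=|B_k|$ and $B_k=\{b^k_0,\dots,b^k_{q_k-1}\}$. For $k\ge1$ and $x\in[t_k,t_{k+1})$ put $\varphi(x)=b^k_{x\bmod q_k}$, and let $\varphi$ be constant on $[0,t_1)$ with a value in $B$.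

Let $A\in\mathcal Z$ and $\varepsilon_k=|A\cap B_k|/q_k$. Then $\varepsilon_k\le|A\cap[0,t_k)|/(\delta t_k)\to0$. A point $x\in[t_k,t_{k+1})$ lies in $\varphi^{-1}[A]$ if and only if it belongs to one of $\varepsilon_kq_k$ residue classes modulo $q_k$. Among $L$ consecutive integers, each class modulo $q$ occurs at most $L/q+1$ times. So for $t_k<N\le t_{k+1}$,
\begin{equation}\label{eq:segment}
|\varphi^{-1}[A]\cap[t_k,N)|\le\varepsilon_kq_k\Bigl(\frac{N-t_k}{q_k}+1\Bigr)=\varepsilon_k(N-t_k+q_k)\le\varepsilon_kN .
\end{equation}
For $1\le j<k$, inequality \eqref{eq:segment} for the full interval $[t_j,t_{j+1})$ gives the bound $\varepsilon_jt_{j+1}$, and $t_{j+1}\le2^{-(k-j-1)}t_k\le2\cdot2^{-(k-j)}N$. Adding up, for $t_k<N\le t_{k+1}$,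
\[
\frac{|\varphi^{-1}[A]\cap[0,N)|}{N}\le\frac{t_1}{N}+2\sum_{1\le j\le k}2^{-(k-j)}\varepsilon_j .
\]
As $N\to\infty$ we have $k\to\infty$, and the right side tends to $0$ by Lemma~\ref{lem:average}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
We have $\mathcal C_{\mathcal Z}\ne\mathcal O$ because $\lfloor\sqrt x\rfloor\notin\mathcal C_{\mathcal Z}$. Let $f\in\mathcal O^{(n)}\setminus\mathcal C_{\mathcal Z}$, and choose $A_1,\dots,A_n\in\mathcal Z$ such that $B=f[A_1\times\dots\times A_n]\notin\mathcal Z$. Then $\overline d(B)>0$, and $B$ is infinite. Lemma~\ref{lem:spread} gives a map $\varphi$, and Lemma~\ref{lem:fiber} with $k=1$ turns it into a binary $g\in\mathcal C_{\mathcal Z}$ with $g[B\times B]=\mathbb N$. Lemma~\ref{lem:generate} with $k=2$ gives the stated form of every $h\in\mathcal O$. Hence $\mathcal C_{\mathcal Z}\cup\{f\}$ generates $\mathcal O$.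
\end{proof}

\section{Ideals given by measures on finite blocks}\label{sec:blocks}

We prove Theorem~\ref{thm:blocks}; the sets $F_n$ are called \emph{blocks}. The family $I$ is an ideal because each $\mu_n$ is monotone and additive. It is proper because $\mu_n(F_n)\not\to0$, and it contains every finite set, which meets only finitely many blocks. More generally,
\begin{equation}\label{eq:thin}
\text{if }|E\cap F_n|\le k\text{ for all }n,\text{ then }\mu_n(E)\le k\operatorname{at}(\mu_n)\to0,\text{ so }E\in I .
\end{equation}
In particular a set with one point in each block is an infinite member of $I$. So Theorem~\ref{thm:criterion} applies, and we have to decide (c).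

\subsection{Bounded mass}

Let $M=\sup_n\mu_n(F_n)<\infty$ and $B\notin I$. We imitate Lemma~\ref{lem:spread}: each block $F_n$ will be mapped into the part of $B$ in a block $F_\ell$ where $B$ has substantial mass, in such a way that each $b$ receives mass at most proportional to $\mu_\ell(\{b\})$. Two things change. The masses are unequal, so cyclic wrapping is replaced by a greedy filling of bins. And a bin may overflow by one atom of $\mu_n$, so $\ell$ must be chosen with the relevant atoms of $\mu_\ell$ at least as heavy as those of $\mu_n$; this corresponds to the requirement that the period be at most $t_k$.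

Since $\mu_\ell(B)\not\to0$, there are $\delta>0$ and an infinite set $K\subseteq\mathbb N$ with $\mu_\ell(B)\ge\delta$ for $\ell\in K$. For $\ell\in K$ let
\[
B_\ell=\{b\in B\cap F_\ell:\mu_\ell(\{b\})>0\}\ne\emptyset,\qquad\eta_\ell=\min_{b\in B_\ell}\mu_\ell(\{b\})>0 .
\]
Let $\ell(n)=\max\{\ell\in K:\ell\le n,\ \operatorname{at}(\mu_n)\le\eta_\ell\}$ whenever this set is nonempty. Each fixed $\ell\in K$ belongs to the set for all large $n$, because $\operatorname{at}(\mu_n)\to0$. Hence $\ell(n)$ is defined for all but finitely many $n$, and $\ell(n)\to\infty$.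

Fix $n$ with $\ell=\ell(n)$ defined, and give each $b\in B_\ell$ the capacity $c_b=\frac M\delta\,\mu_\ell(\{b\})$. The total capacity is $\frac M\delta\,\mu_\ell(B)\ge M\ge\mu_n(F_n)$; this is where bounded mass is used. Go through the points $x\in F_n$ one at a time. If there is a $b\in B_\ell$ such that the points already assigned to $b$ have $\mu_n$-mass less than $c_b$, let $\varphi(x)$ be such a $b$. If there is none, then the mass already assigned is at least $\sum_bc_b\ge\mu_n(F_n)$, so $x$ has mass $0$, and we let $\varphi(x)$ be any element of $B_\ell$. A point of positive mass is assigned to $b$ only while the load of $b$ is below $c_b$, so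
\[
\mu_n(\varphi^{-1}(b))\le c_b+\operatorname{at}(\mu_n)\le c_b+\eta_\ell\le\Bigl(\frac M\delta+1\Bigr)\mu_\ell(\{b\})\qquad(b\in B_\ell).
\]
On the finitely many remaining blocks let $\varphi$ be constant with a value in $B$. If $A\in I$, then summing over $b\in A\cap B_{\ell(n)}$ gives $\mu_n(\varphi^{-1}[A])\le(\frac M\delta+1)\,\mu_{\ell(n)}(A)\to0$. So (c) holds with one map, and $\mathcal C_I$ is precomplete.

\subsection{Unbounded mass}

Let $\sup_n\mu_n(F_n)=\infty$. Each $\mu_n(F_n)$ is finite, so for every bound there are infinitely many blocks whose mass exceeds it. We show that (c) fails for a set $B\notin I$ that has mass at most $1$ in every block. The reason is a pigeonhole count. Cut $B$ into finitely many cells, each of tiny mass in every block. Given $k$ maps into $B$, a block of very large mass contains a part of mass at least $1$ on which each map stays in a single cell, so a tiny set has a large joint preimage. Repeating this with ever smaller cells and taking the union gives a member of $I$ whose joint preimage is not in $I$.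

The difficulty is that atoms cannot be cut: in the first few blocks there may be atoms heavier than the size intended for the cells. We make these finitely many points into cells of their own. The exceptional points chosen at the successive stages might together form a set outside $I$, and we prevent this by discarding stages.

\begin{lemma}\label{lem:thin}
Let $T$ be an infinite set and $e_1,\dots,e_k\colon T\to\mathbb N$. There is an infinite $T'\subseteq T$ such that $E=\bigcup_ie_i[T']$ has at most $k$ points in each block.
\end{lemma}

\begin{proof}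
It suffices to treat one map $e$ and find an infinite $T'$ such that $e[T']$ has at most one point in each block; this property passes to subsets of $T'$, so we can then handle $e_1,\dots,e_k$ in turn. If $e[T]$ is finite, let $T'$ be an infinite set on which $e$ is constant. Otherwise $e[T]$ meets infinitely many blocks, since blocks are finite; for each such block put into $T'$ one element of $T$ that $e$ maps into it.
\end{proof}

\emph{The set $B$.} There are infinitely many $n$ with $\operatorname{at}(\mu_n)\le\frac12$ and $\mu_n(F_n)\ge1$. For each of them, collect points of $F_n$ one at a time until the mass first reaches $\frac12$; this gives $B_n\subseteq F_n$ with $\frac12\le\mu_n(B_n)\le1$. For the other $n$ let $B_n=\emptyset$. Then $B=\bigcup_nB_n\notin I$. Let $k\ge1$ and $\varphi_1,\dots,\varphi_k\colon\mathbb N\to B$ be arbitrary. We construct $A\in I$ with $\{x:\varphi_i(x)\in A\text{ for all }i\}\notin I$. The next two steps are carried out for $j=1,2,\dots$ in turn.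

\emph{Cells at stage $j$.} Let $\eta=2^{-j}/k$, let $L_j=2/\eta=2^{j+1}k$, and choose $m_j$ with $\operatorname{at}(\mu_m)\le\eta/2$ for all $m\ge m_j$. For $m\ge m_j$, split $B_m$ by adding its points one at a time to a current piece and closing the piece as soon as its mass exceeds $\eta/2$. Every piece has mass at most $\eta/2+\eta/2=\eta$. Since $\mu_m(B_m)\le1$, fewer than $2/\eta$ pieces are closed, so with the last piece there are at most $L_j$ of them. List them as $Q^m_1,\dots,Q^m_{L_j}$, allowing empty sets. The \emph{high cells} are the sets $Q_l=\bigcup_{m\ge m_j}Q^m_l$ for $1\le l\le L_j$; they satisfy $\mu_m(Q_l)\le\eta$ for every $m\in\mathbb N$, the mass being $0$ for $m<m_j$. The \emph{low cells} are the singletons $\{b\}$ with $b\in\bigcup_{m<m_j}B_m$; let $s_j$ be their number, which is finite. Every point of $B$ lies in exactly one of these $s_j+L_j$ cells.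

\emph{Pigeonhole at stage $j$.} Choose $p_j$, larger than $p_1,\dots,p_{j-1}$, with $\mu_{p_j}(F_{p_j})\ge(s_j+L_j)^k$. Sort the points $x\in F_{p_j}$ according to the $k$-tuple of cells containing $\varphi_1(x),\dots,\varphi_k(x)$. There are at most $(s_j+L_j)^k$ classes, so for some cells $c^j_1,\dots,c^j_k$ the class
\[
G_j=\{x\in F_{p_j}:\varphi_i(x)\in c^j_i\text{ for all }i\}\qquad\text{satisfies}\qquad\mu_{p_j}(G_j)\ge1 .
\]
Let $e_i(j)$ be the element of $c^j_i$ if this cell is low, and $e_i(j)=0$ if it is high. Let $H_j=\{\varphi_i(x):x\in G_j,\ c^j_i\text{ high}\}$. We take these values and not the whole cells, so that $H_j$ is finite. It is contained in at most $k$ high cells, so $\mu_m(H_j)\le k\eta=2^{-j}$ for every $m$. By construction,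
\begin{equation}\label{eq:capture}
\varphi_i[G_j]\subseteq H_j\cup\{e_i(j)\}\qquad(1\le i\le k).
\end{equation}

\emph{The set $A$.} Apply Lemma~\ref{lem:thin} to $e_1,\dots,e_k$ on $T=\{1,2,\dots\}$ to get $T'$ and $E$; by \eqref{eq:thin}, $E\in I$. Let $H=\bigcup_{j\in T'}H_j$. Given $r$, the finite sets $H_j$ with $j\le r$ miss $F_m$ for all large $m$, and for such $m$ we have $\mu_m(H)\le\sum_{j>r}2^{-j}=2^{-r}$. Hence $H\in I$ and $A=E\cup H\in I$. By \eqref{eq:capture}, the set $\{x:\varphi_i(x)\in A\text{ for all }i\}$ contains $G_j$ for every $j\in T'$, so it has $\mu_{p_j}$-mass at least $1$ for infinitely many distinct indices $p_j$, and it is not in $I$. Thus (c) fails, and $\mathcal C_I$ is not precomplete. This completes the proof of Theorem~\ref{thm:blocks}. \qed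

\begin{remark}
If $\mu_n(F_n)\to0$, then $I$ contains all sets and $\mathcal C_I=\mathcal O$, although the masses are bounded. Without $\operatorname{at}(\mu_n)\to0$ both implications can fail; Theorem~\ref{thm:criterion} applies to both of the following ideals.

Let $F_n$ be a single point of mass $1$ for even $n$, and let $F_n$ consist of $n$ points of mass $1/n$ for odd $n$. All blocks have mass $1$. Let $B\notin I$ be the union of the odd blocks and $T$ the union of the even blocks. Given $\varphi_1,\dots,\varphi_k\colon\mathbb N\to B$, Lemma~\ref{lem:thin} gives an infinite $T'\subseteq T$ such that $A=\bigcup_i\varphi_i[T']\subseteq B$ has at most $k$ points in each block. Then $A\in I$, but its joint preimage contains $T'\notin I$. So $\mathcal C_I$ is not precomplete.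

Let $F_n=\{n\}$ have mass $n$ for even $n$ and mass $0$ for odd $n$. The masses are unbounded, and $I$ consists of the sets with finitely many even elements. For $B\notin I$, an injection $\varphi$ of $\mathbb N$ into the even elements of $B$ has $\varphi^{-1}[A]$ finite for all $A\in I$. So $\mathcal C_I$ is precomplete.
\end{remark}

\section{Weighted densities and the ideals $I_\alpha$}\label{sec:weights}

To apply Theorem~\ref{thm:blocks}, we cut $\mathbb N$ into intervals over which the normalizing function, $W(N)$ or $N^\alpha$, grows by a bounded factor greater than $1$. The upper bound on the factor lets us estimate block masses by densities; the lower bound, with Lemma~\ref{lem:average}, gives the converse.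

\begin{proof}[Proof of Corollary~\ref{cor:weights}]
(1) Let $m_0$ be least with $W(m_0)>0$, and let $m_{n+1}=\min\{m:W(m)\ge2W(m_n)\}$, which exists because $W(N)\to\infty$; then $m_0<m_1<\cdots$. Let $F_0=[0,m_1)$ and $F_n=[m_n,m_{n+1})$ for $n\ge1$, and let $\mu_n(\{i\})=w(i)/W(m_n)$ for $i\in F_n$, $n\ge0$.

By minimality, $W(m_{n+1}-1)<2W(m_n)$. By the hypothesis on $w$, we have $w(m_{n+1}-1)\le\frac12W(m_{n+1})$ for large $n$, and then
\[
W(m_{n+1})=W(m_{n+1}-1)+w(m_{n+1}-1)<2W(m_n)+\tfrac12W(m_{n+1}),
\]
that is, $W(m_{n+1})<4W(m_n)$. So there is a constant $C$ with $2\le W(m_{n+1})/W(m_n)\le C$ for all $n$. For $n\ge1$ this gives $\mu_n(F_n)=W(m_{n+1})/W(m_n)-1\in[1,C]$, and for $i\in F_n$,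
\[
\mu_n(\{i\})\le C\,\frac{w(i)}{W(m_{n+1})}\le C\,\frac{w(i)}{W(i+1)},
\]
so $\operatorname{at}(\mu_n)\to0$.

It remains to show that $I_w=\{A:\mu_n(A)\to0\}$. If $A\in I_w$, then $\mu_n(A)\le W_A(m_{n+1})/W(m_n)\le C\,W_A(m_{n+1})/W(m_{n+1})\to0$. Conversely, let $\mu_n(A)\to0$ and $m_k<N\le m_{k+1}$. Then $[0,N)\subseteq F_0\cup\dots\cup F_k$ and $W(m_j)\le2^{-(k-j)}W(m_k)\le2^{-(k-j)}W(N)$ for $j\le k$, so
\[
\frac{W_A(N)}{W(N)}\le\sum_{j\le k}\mu_j(A)\,\frac{W(m_j)}{W(N)}\le\sum_{j\le k}2^{-(k-j)}\mu_j(A)\to0
\]
by Lemma~\ref{lem:average}. The masses $\mu_n(F_n)$ are bounded, and Theorem~\ref{thm:blocks} shows that $\mathcal C_{I_w}$ is precomplete.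

(2) Let $F_0=\{0,1\}$ and $F_n=[2^n,2^{n+1})$ for $n\ge1$, and let $\mu_n(A)=|A\cap F_n|/2^{\alpha n}$. Then $\operatorname{at}(\mu_n)=2^{-\alpha n}\to0$, and $\mu_n(F_n)=2^{(1-\alpha)n}\ge1$ for $n\ge1$. If $A\in I_\alpha$, then $\mu_n(A)\le2^\alpha\,|A\cap[0,2^{n+1})|/(2^{n+1})^\alpha\to0$. Conversely, if $\mu_n(A)\to0$ and $2^k<N\le2^{k+1}$, then
\[
\frac{|A\cap[0,N)|}{N^\alpha}\le\sum_{j\le k}\frac{2^{\alpha j}\mu_j(A)}{2^{\alpha k}}=\sum_{j\le k}(2^{-\alpha})^{k-j}\mu_j(A)\to0
\]
by Lemma~\ref{lem:average}. So $I_\alpha=\{A:\mu_n(A)\to0\}$. The masses $2^{(1-\alpha)n}$ are bounded if and only if $\alpha=1$, and Theorem~\ref{thm:blocks} gives the claim.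
\end{proof}

\begin{thebibliography}{1}

\bibitem{BGHP}
Mathias Beiglb\"ock, Martin Goldstern, Lutz Heindorf and Michael Pinsker,
\emph{Clones from ideals}, arXiv:0802.3822 (2008).

\end{thebibliography}
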